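# Action accessible varieties of skew braces: two-sided skew braces are neither the largest nor a maximal example

## Four theorems about subvarieties of $\mathbf{Skb}$

**Main Theorem.** Let $\mathbf{Skb}$ be the variety of skew braces, with operations $+$ and $\circ$. Write $\lambda_a(b)=-a+a\circ b$ and $a*b=\lambda_a(b)-b$. Let $\mathcal V_1$ be the subvariety of two-sided skew braces, let $\mathcal V_2$ be the subvariety of skew braces with $\lambda_{a+b}=\lambda_a\lambda_b$, and let $S$ be the skew brace with additive group $\mathbb Z/2\times\mathbb Z/3$ and $\lambda_{(n,m)}(n',m')=(n',(-1)^nm')$.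

**Theorem 1.** $\mathcal V_1$ is action accessible.

**Theorem 2.** $\mathcal V_2$ is action accessible and $\mathcal V_2\not\subseteq\mathcal V_1$; indeed $S\in\mathcal V_2\setminus\mathcal V_1$. Hence $\mathcal V_1$ is not the largest action accessible subvariety of $\mathbf{Skb}$.

**Theorem 3.** No action accessible subvariety of $\mathbf{Skb}$ contains both $\mathcal V_1$ and $\mathcal V_2$. Hence $\mathbf{Skb}$ has no largest action accessible subvariety. The same holds inside the variety $\mathcal B$ of braces (skew braces with $+$ abelian): no action accessible subvariety of $\mathcal B$ contains both $\mathcal V_1\cap\mathcal B$ and $\mathcal V_2\cap\mathcal B$, which are themselves action accessible, so $\mathcal B$ has no largest action accessible subvariety.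

**Theorem 4.** Let $\mathcal W\subseteq\mathcal V_2$ be a subvariety all of whose members have abelian $+$, such that $\mathcal V_1\cap\mathcal W$ satisfies $a*b=0$. Then the join $\mathcal V_1\vee\mathcal W$ is action accessible. This applies to $\mathcal W=\mathrm{HSP}(S)$, so $\mathcal V_1\subsetneq\mathcal V_1\vee\mathrm{HSP}(S)$, and $\mathcal V_1$ is not maximal among the action accessible subvarieties of $\mathbf{Skb}$.

The questions behind these statements come from Andrea Albano and Paola Stefanelli, "Action accessibility in the variety of skew braces", arXiv:2605.30097 (2026). The variety $\mathbf{Skb}$ itself is known not to be action accessible. One asks: is $\mathcal V_1$ action accessible? And is it the largest subvariety that is, so that every action accessible subvariety lies inside $\mathcal V_1$? Theorem 1 answers yes to the first question. Theorem 2 answers no to the second. Theorem 3 says that no other subvariety could serve as the largest one. Theorem 4 says that $\mathcal V_1$ can even be enlarged without losing action accessibility.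

Roughly, action accessibility says this: when a skew brace $Q$ acts on a skew brace $X$, the action can be replaced by one in which an element of $Q$ is determined by what it does to $X$. For groups one divides $Q$ by the kernel of $Q\to\mathrm{Aut}(X)$. We shall see what becomes of this for skew braces.

## Skew braces, ideals and the maps $\lambda_a$

Throughout, $\circ$ binds more tightly than $+$ and $-$.

**Definition.** A (left) *skew brace* is a set $B$ with two group operations $+$ and $\circ$, neither assumed abelian, such that
$$a\circ(b+c)=a\circ b-a+a\circ c\qquad(a,b,c\in B).$$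
It is *two-sided* if also $(a+b)\circ c=a\circ c-c+b\circ c$ for all $a,b,c\in B$. A homomorphism preserves both operations.

We recall the basic facts with their short proofs.

* The additive identity $0$ is the $\circ$-identity: $a\circ 0=a\circ(0+0)=a\circ 0-a+a\circ 0$ gives $a\circ 0=a$.
* $\lambda_a(b+c)=-a+a\circ b-a+a\circ c=\lambda_a(b)+\lambda_a(c)$.
* $\lambda_a\lambda_b(c)=\lambda_a(-b+b\circ c)=-\lambda_a(b)+\lambda_a(b\circ c)=-a\circ b+a-a+a\circ b\circ c=\lambda_{a\circ b}(c)$.
* Clearly $\lambda_0=1$. So $\lambda_a$ is bijective with inverse $\lambda_{a^{-1}}$, where $a^{-1}$ is the $\circ$-inverse, and $\lambda_a\in\mathrm{Aut}(B,+)$.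
* $a\circ b=a+\lambda_a(b)$. So a map that preserves $+$ and $\lambda$ (that is, $f(\lambda_a(b))=\lambda_{f(a)}(f(b))$) preserves $\circ$.

**Definition.** An *ideal* of $B$ is a subset $I$ that is a normal subgroup of $(B,+)$ and of $(B,\circ)$ and satisfies $\lambda_a(I)\subseteq I$ for all $a\in B$.

Ideals are exactly the kernels of homomorphisms. Kernels clearly have these properties. Conversely, $\lambda_a(I)=I$ (use $a$ and $a^{-1}$), so $a\circ I=a+\lambda_a(I)=a+I$; the cosets for the two operations agree, and both operations descend to $B/I$.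

**Construction.** Let $(B,+)$ be a group and $\lambda:B\to\mathrm{Aut}(B,+)$ a map with $\lambda_{a+\lambda_a(b)}=\lambda_a\lambda_b$. Then $a\circ b:=a+\lambda_a(b)$ makes $B$ a skew brace. Indeed:

* *Associativity.* $(a\circ b)\circ c=a+\lambda_a(b)+\lambda_a\lambda_b(c)=a+\lambda_a(b+\lambda_b(c))=a\circ(b\circ c)$.
* *Identity.* Taking $a=b=0$ gives $\lambda_0=\lambda_0\lambda_0$, so $\lambda_0=1$ and $0$ is a two-sided identity.
* *Inverses.* $\lambda_a^{-1}(-a)$ is a right inverse of $a$, and a monoid in which every element has a right inverse is a group.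
* *Brace identity.* $a\circ(b+c)=a+\lambda_a(b)+\lambda_a(c)=a\circ b-a+a\circ c$.

Three families of examples will accompany us.

**Example A (groups).** Take $a\circ b=a+b$ on any group. Then $\lambda_a=1$ for all $a$. Such a skew brace is two-sided, since $a+b+c=(a+c)-c+(b+c)$, and it lies in $\mathcal V_2$.

**Example B (nilpotent rings).** Let $N$ be a nilpotent associative ring and put $u\circ v=u+v+uv$. Associativity of $\circ$ is the computation of $(1+u)(1+v)(1+w)$; the identity is $0$; the inverse of $u$ is $-u+u^2-u^3+\cdots$. Since $u\circ(v+w)=u+v+w+uv+uw=u\circ v-u+u\circ w$, and symmetrically on the other side, this is a two-sided skew brace with $+$ abelian. Here $\lambda_u(v)=v+uv$.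

**Example C (the skew brace $S$).** On $\mathbb Z/2\times\mathbb Z/3$ put $\lambda_{(n,m)}(n',m')=(n',(-1)^nm')$. Since $u+u'$ and $u+\lambda_u(u')$ both have first coordinate $n+n'$, we get $\lambda_{u+u'}=\lambda_{u+\lambda_u(u')}=\lambda_u\lambda_{u'}$. By the Construction $S$ is a skew brace, and $S\in\mathcal V_2$.

All our classes are varieties, that is, defined by identities. Recall Birkhoff's theorem: a class is a variety if and only if it is closed under homomorphic images, subalgebras and products, and the smallest variety containing a class $\mathcal K$ is $\mathrm{HSP}(\mathcal K)$. The *join* $\mathcal V\vee\mathcal W$ is the smallest variety containing both; its identities are exactly those that hold in $\mathcal V$ and in $\mathcal W$.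

## Split extensions: faithful and accessible

**Definition.** A *split extension* with kernel $X$ is $E=(A,Q,k,\pi,s)$ with homomorphisms $k:X\to A$, $\pi:A\to Q$, $s:Q\to A$ such that $\pi s=1_Q$ and $k$ is a kernel of $\pi$. A *morphism* $(f,g):E\to E'$ between split extensions with the same kernel $X$ consists of homomorphisms $f:A\to A'$ and $g:Q\to Q'$ with
$$fk=k',\qquad \pi'f=g\pi,\qquad fs=s'g.$$

**Definition.** $E$ is *faithful* if every split extension $E'$ with kernel $X$ admits at most one morphism $E'\to E$. It is *accessible* if it admits a morphism into some faithful split extension with kernel $X$. A category (pointed protomodular, for instance semi-abelian) is *action accessible*, in the sense of Bourn and Janelidze, if all its split extensions are accessible.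

$\mathbf{Skb}$ is semi-abelian. A subvariety $\mathcal V$ is called action accessible if it is so as a category: all split extensions in the definitions are then taken in $\mathcal V$. A split extension lies in $\mathcal V$ as soon as $A\in\mathcal V$, since $X$ embeds in $A$ and $Q$ is a quotient of $A$.

**A case by hand.** Stay among groups (Example A). Let $X=\mathbb Z/3$ and $Q=\mathbb Z/4$, let $q\in Q$ act on $X$ by $x\mapsto(-1)^qx$, and let $A=X\rtimes Q$. This $E$ is not faithful: besides the identity there is the morphism $E\to E$ with $g(q)=-q$ and $f(x+q)=x-q$. It is a homomorphism because $q$ and $-q$ act in the same way. The trouble is the element $2\in Q$, which acts trivially. Divide by $K=\{0,2\}$: it is central in $A$, and $A/K=\mathbb Z/3\rtimes\mathbb Z/2$ is the symmetric group on three letters. In the new extension different elements of $\mathbb Z/2$ act differently on $X$. In a morphism $(f,g)$ into it, $g(q)$ must act on $X$ as $q$ does, so $g$ is forced, and then so is $f$. The new extension is faithful, and $E$ maps to it.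

The same procedure works for every split extension of groups: the elements acting trivially form the kernel of a homomorphism $Q\to\mathrm{Aut}(X)$, which is a normal subgroup of $A$ meeting $X$ trivially. Our plan is to imitate this for skew braces.

## The three maps by which an element of $Q$ acts on $X$

Fix a split extension $E$ with kernel $X$. Identify $X$ with the ideal $k(X)$ and $Q$ with the sub-skew brace $s(Q)$ of $A$. Every $a\in A$ is uniquely $x+q$, and uniquely $x'\circ q$, with $x,x'\in X$ and $q\in Q$; necessarily $q=\pi(a)$.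

For $q\in Q$ define
$$\alpha_q(x)=q+x-q,\qquad \lambda_q(x)=-q+q\circ x,\qquad \sigma_q(x)=x\circ q-q,\qquad T_q:=(\alpha_q,\lambda_q,\sigma_q).$$
Applying $\pi$ shows that all values lie in $X$. All three maps are bijections of $X$: the inverses of $\alpha_q$ and $\lambda_q$ are $\alpha_{-q}$ and $\lambda_{q^{-1}}$, and $\sigma_q^{-1}(y)=(y+q)\circ q^{-1}$. The third map says how to move a $\circ$-product into additive form: $x\circ q=\sigma_q(x)+q$.

Two further maps are determined by these. Put $\tau_q:=\alpha_q\lambda_q$, so
$$\tau_q(x)=q+(-q+q\circ x)-q=q\circ x-q .$$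
Put $\beta_q(x)=q\circ x\circ q^{-1}$. Since $q\circ x=\beta_q(x)\circ q$, subtracting $q$ on the right gives $\tau_q=\sigma_q\beta_q$, that is,
$$\beta_q=\sigma_q^{-1}\alpha_q\lambda_q. \tag{1}$$
So $\beta_q$ is determined by $T_q$.

Here is $T_q$ in the examples.

* *Groups:* $T_q=(\alpha_q,1,1)$.
* *Nilpotent rings*, $X$ an ideal and $Q$ a complementary subring: $\alpha_q=1$, $\lambda_q(x)=x+qx$, and $\sigma_q(x)=(x+q+xq)-q=x+xq$.
* *$S$*, with $X=\{(0,m)\}$ and $Q=\{(n,0)\}$: $\alpha_q=1$, and $\lambda_{(n,0)}(x)=(-1)^nx$. Since $\lambda_x=1$ for $x\in X$, $\sigma_q(x)=x+\lambda_x(q)-q=x$.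

The map $\sigma_q$ cannot be dropped. On $\mathbb F_2^3$ take the ring product $(q,x,y)(q',x',y')=(0,0,xq')$, in which all triple products vanish. With $X=\{(0,x,y)\}$ and $Q=\{(q,0,0)\}$ we get $\alpha_q=\lambda_q=1$ for all $q$, but $\sigma_{(1,0,0)}(0,x,y)=(0,x,y+x)$.

The next lemma says that $T$ captures exactly what morphisms see.

**Lemma 5.** Let $E'=(A',Q',\dots)$ and $E=(A,Q,\dots)$ have kernel $X$, with triples $T'$ and $T$, and let $g:Q'\to Q$ be a homomorphism. There is a morphism $(f,g):E'\to E$ if and only if $T_{g(q)}=T'_q$ for all $q\in Q'$. In that case $f$ is unique, namely $f(x+q)=x+g(q)$.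

**Proof.** Let $(f,g)$ be a morphism. Under our identifications $f$ is the identity on $X$ and equals $g$ on $Q'$, so $f(x+q)=x+g(q)$. The elements $q+x-q$, $-q+q\circ x$ and $x\circ q-q$ of $A'$ lie in $X$, hence are fixed by $f$. Computing $f$ of each with the homomorphism property gives $\alpha'_q(x)=\alpha_{g(q)}(x)$, $\lambda'_q(x)=\lambda_{g(q)}(x)$ and $\sigma'_q(x)=\sigma_{g(q)}(x)$.

Conversely, let $T_{g(q)}=T'_q$ for all $q$, and define $f$ by the formula. *Additivity:* in $A'$ we have $(x+q)+(y+r)=(x+\alpha'_q(y))+(q+r)$, which $f$ sends to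
$$x+\alpha_{g(q)}(y)+g(q)+g(r)=(x+g(q))+(y+g(r)).$$
*Products $x\circ q$:* $f(x\circ q)=f(\sigma'_q(x)+q)=\sigma_{g(q)}(x)+g(q)=x\circ g(q)$. *General products:* every element of $A'$ has the form $x\circ q$, and
$$(x\circ q)\circ(y\circ r)=(x\circ\beta'_q(y))\circ(q\circ r).$$
By (1), $\beta'_q=\beta_{g(q)}$. So $f$ sends this to $x\circ\beta_{g(q)}(y)\circ g(q)\circ g(r)=(x\circ g(q))\circ(y\circ g(r))$. Thus $f$ is a homomorphism. It is the identity on $X$, agrees with $g$ on $Q'$, and satisfies $\pi(f(x+q))=g(q)$, so $(f,g)$ is a morphism. $\square$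

## Dividing out the elements that act trivially

The aim is to copy the group argument. Let
$$R_E=\{(q,r)\in Q\times Q:\ T_q=T_r\},$$
an equivalence relation on $Q$. "Closed under $+$ and $\circ$" means closed as a subset of $Q\times Q$ with componentwise operations.

**Lemma 6.** If $R_E$ is closed under $+$ and $\circ$, then $E$ is accessible, in every subvariety containing $A$.

**Proof.**

**Step 1: if $R_E$ is the diagonal, then $E$ is faithful.** Let $(f_1,g_1),(f_2,g_2):E'\to E$ be morphisms. By Lemma 5, $T_{g_1(q)}=T'_q=T_{g_2(q)}$ for all $q$, so $g_1=g_2$. Then $f_1=f_2$ by the uniqueness in Lemma 5.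

**Step 2: $R_E$ is a congruence, and the class of $0$ is an ideal of $Q$.** We need closure under inverses. Write either operation multiplicatively. If $(q,r)\in R_E$, multiply on the left by $(q^{-1},q^{-1})$ and on the right by $(r^{-1},r^{-1})$, both in $R_E$ by reflexivity. The result is $(r^{-1},q^{-1})\in R_E$, and symmetry gives $(q^{-1},r^{-1})\in R_E$. So $R_E$ is a congruence, and $K=\{k\in Q:T_k=T_0\}$ is an ideal of $Q$ (the kernel of $Q\to Q/R_E$).

**Step 3: $K$ is an ideal of $A$.** We have $T_0=(1,1,1)$. For $k\in K$ and $x\in X$ this gives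
$$x\circ k=\sigma_k(x)+k=x+k,\qquad k+x=\alpha_k(x)+k=x+k,\qquad k\circ x=k+\lambda_k(x)=k+x.$$
So all four expressions $x\circ k$, $x+k$, $k+x$, $k\circ x$ are equal, and therefore
$$x+k-x=k,\qquad x\circ k\circ x^{-1}=k,\qquad \lambda_x(k)=-x+x\circ k=k .$$
Conjugating $k$ additively by $x+q$ gives $x+(q+k-q)-x=q+k-q\in K$, because $q+k-q\in K$. In the same way, conjugating by $x\circ q$ in $(A,\circ)$ gives an element of $K$. Finally $\lambda_{x\circ q}(k)=\lambda_x(\lambda_q(k))=\lambda_q(k)\in K$. Since $A=X+Q=X\circ Q$, $K$ is an ideal of $A$.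

**Step 4: the quotient split extension.** Since $X\cap K\subseteq X\cap Q=0$, $X$ embeds in $A/K$. The map $\pi$ induces $A/K\to Q/K$, split by $Q/K\to A/K$. Its kernel is $\pi^{-1}(K)/K=(X+K)/K\cong X$. So $E/K=(A/K,Q/K)$ is a split extension with kernel $X$. It lies in every subvariety containing $A$, and the projections form a morphism $E\to E/K$.

**Step 5: $E/K$ is faithful.** On $X$ we have $T_{q+K}=T_q$. If $T_{q+K}=T_{r+K}$, then $(q,r)\in R_E$. Adding $(-r,-r)\in R_E$ on the right gives $(q-r,0)\in R_E$, so $q-r\in K$ and $q+K=r+K$. Thus $R_{E/K}$ is the diagonal, and Step 1 applies. Faithfulness holds against all split extensions in $\mathbf{Skb}$, hence within any subvariety. $\square$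

For $S$, with $X$ and $Q$ as above, $R_E$ is already the diagonal, so that split extension is faithful.

## Composition laws for $T_q$, and the one that is missing

In view of Lemma 6 one tries to show that $R_E$ is always closed, by computing $T_{q+r}$ and $T_{q\circ r}$ from $T_q$ and $T_r$. Six maps have to be computed. Five of them obey a law.

**Lemma 7.** In every split extension of skew braces, on $X$:

1. $\alpha_{q+r}=\alpha_q\alpha_r$ and $\sigma_{q+r}(x)=\sigma_q(x)+\alpha_q(-x+\sigma_r(x))$;
2. $\lambda_{q\circ r}=\lambda_q\lambda_r$, $\ \alpha_{q\circ r}=\alpha_q\lambda_q\alpha_r\lambda_q^{-1}$, $\ \sigma_{q\circ r}=\tau_q\sigma_r\tau_q^{-1}\sigma_q$.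

Hence $R_E$ is always closed under $\circ$.

**Proof.** The laws for $\alpha_{q+r}$ and $\lambda_{q\circ r}$ are clear. For $\sigma_{q+r}$, use the brace identity:
$$x\circ(q+r)-(q+r)=x\circ q-x+x\circ r-r-q=\sigma_q(x)+q-x+\sigma_r(x)-q=\sigma_q(x)+\alpha_q(-x+\sigma_r(x)).$$
For $\alpha_{q\circ r}$, write $q\circ r=q+\lambda_q(r)$, so $\alpha_{q\circ r}=\alpha_q\alpha_{\lambda_q(r)}$. As $\lambda_q$ is additive on $A$,
$$\lambda_q(r)+x-\lambda_q(r)=\lambda_q\bigl(r+\lambda_q^{-1}(x)-r\bigr)=\lambda_q\alpha_r\lambda_q^{-1}(x).$$
For $\sigma_{q\circ r}$, let $y=q^{-1}\circ x\circ q=\beta_q^{-1}(x)$. By (1), $y=\tau_q^{-1}\sigma_q(x)$. Then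
$$x\circ q\circ r=q\circ y\circ r=q\circ(\sigma_r(y)+r)=q\circ\sigma_r(y)-q+q\circ r,$$
so $\sigma_{q\circ r}(x)=q\circ\sigma_r(y)-q=\tau_q\sigma_r(y)$.

By part 2, with $\tau_q=\alpha_q\lambda_q$, the triple $T_{q\circ r}$ is determined by $T_q$ and $T_r$, so $R_E$ is closed under $\circ$. $\square$

The missing law is one for $\lambda_{q+r}$. Writing it out, $\lambda_{q+r}(x)=-r-q+(q+r)\circ x$, and a left skew brace has no rule for expanding $(q+r)\circ x$. This is not for want of ingenuity, as the following example shows.

**Example D.** Fix an odd prime $p$. Let $A_p=\mathbb F_p^4$ with its usual addition and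
$$\lambda_{(a,b,c,d)}(a',b',c',d')=\bigl(a',\ b'+aa',\ c',\ d'+(b-\tfrac12a^2)c'\bigr).$$
Each $\lambda_u$ is an invertible linear map. Put $h(u)=b-\frac12a^2$ for $u=(a,b,c,d)$. The first two coordinates of $u\circ u'=u+\lambda_u(u')$ are $a+a'$ and $b+b'+aa'$, and
$$h(u\circ u')=(b+b'+aa')-\tfrac12(a+a')^2=(b-\tfrac12a^2)+(b'-\tfrac12a'^2)=h(u)+h(u').$$
Since $\lambda_u$ depends only on $a$ and $h(u)$, and both are additive along $\circ$, we get $\lambda_{u\circ u'}=\lambda_u\lambda_{u'}$. By the Construction, $A_p$ is a skew brace.

The map $\pi(a,b,c,d)=(a,b,0,0)$ is additive and commutes with $\lambda$, so it is a homomorphism onto the sub-skew brace $Q=\{(a,b,0,0)\}$. Its kernel is $X=\{(0,0,c,d)\}$, and it is split by the inclusion of $Q$. Call this split extension $E$. Here $\alpha_q=1$. Since $\lambda_x=1$ for $x\in X$, also $\sigma_q(x)=x+\lambda_x(q)-q=x$. Finally $\lambda_q(0,0,c,d)=(0,0,c,d+h(q)c)$. Hence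
$$R_E=\{(q,r):h(q)=h(r)\}.$$
It is closed under $\circ$, as Lemma 7 promises. It is not closed under $+$. Take $q=(1,0,0,0)$ and $q'=(-1,0,0,0)$, so $h(q)=h(q')=-\frac12$, and add $r=(1,0,0,0)$ to both: $h(q+r)=h(2,0,0,0)=-2$, while $h(q'+r)=0$. The elements of $Q$ that act trivially form the parabola $b=\frac12a^2$, which is not an additive subgroup. So the imitation of the group argument stops here. This alone does not yet show that $E$ is inaccessible, since Lemma 6 is only a sufficient condition.

What survives is a criterion: within a given variety, it is enough to handle $\lambda$ of a sum.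

**Corollary 8.** Let $\mathcal V$ be a subvariety of $\mathbf{Skb}$. Suppose that for every split extension in $\mathcal V$, whenever $q,q',r\in Q$ and $T_q=T_{q'}$, one has on $X$
$$\lambda_{q+r}=\lambda_{q'+r}\qquad\text{and}\qquad\lambda_{r+q}=\lambda_{r+q'}.$$
Then $\mathcal V$ is action accessible.

**Proof.** Let $T_q=T_{q'}$. By Lemma 7(1), $\alpha$ and $\sigma$ of $q+r$ and of $r+q$ depend only on $T_q$ and $T_r$. With the hypothesis, $T_{q+r}=T_{q'+r}$ and $T_{r+q}=T_{r+q'}$. If also $T_r=T_{r'}$, then $T_{q+r}=T_{q'+r}=T_{q'+r'}$. So $R_E$ is closed under $+$. It is closed under $\circ$ by Lemma 7. Apply Lemma 6. $\square$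

The hypothesis of Corollary 8 passes from $\mathcal V$ to each of its subvarieties.

## An additive and a multiplicative law for $\lambda_{q+r}$

Examples B and C suggest two laws. In a nilpotent ring, $\lambda_q(x)=x+qx$, and so $\lambda_{q+r}(x)=\lambda_q(x)-x+\lambda_r(x)$: the operator $\lambda-1$ is additive. In $S$, $\lambda_{q+r}=\lambda_q\lambda_r$: the operator $\lambda$ is multiplicative. Each law supplies what is missing.

**Proof of Theorem 1.** Put
$$\Lambda(q,r,x):=-r+\lambda_q(x)-x+r+\lambda_r(x).$$
The two-sided identity expands $(q+r)\circ x$. So in a two-sided skew brace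
$$\lambda_{q+r}(x)=-r-q+(q+r)\circ x=-r-q+q\circ x-x+r\circ x=\Lambda(q,r,x), \tag{2}$$
where the last step uses $-q+q\circ x=\lambda_q(x)$ and $r\circ x=r+\lambda_r(x)$. In a split extension, with $q,r\in Q$ and $x\in X$, the element $\lambda_q(x)-x$ lies in $X$ and $-r+y+r=\alpha_r^{-1}(y)$ for $y\in X$. Hence
$$\lambda_{q+r}(x)=\Lambda(q,r,x)=\alpha_r^{-1}\bigl(\lambda_q(x)-x\bigr)+\lambda_r(x). \tag{3}$$
This depends only on $T_q$ and $T_r$, for arbitrary $q,r\in Q$. So both conditions of Corollary 8 hold, and $\mathcal V_1$ is action accessible. $\square$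

**Proof of Theorem 2.** In $\mathcal V_2$, $\lambda_{q+r}=\lambda_q\lambda_r$ depends only on $T_q$ and $T_r$. So Corollary 8 applies. We know $S\in\mathcal V_2$ from Example C. To see $S\notin\mathcal V_1$, take $a=b=(1,0)$ and $c=(0,1)$. Then $a+b=0$, so $(a+b)\circ c=(0,1)$. On the other hand $a\circ c=(1,0)+(0,-1)=(1,-1)$, and
$$a\circ c-c+b\circ c=(1,-1)-(0,1)+(1,-1)=(2,-3)=(0,0).$$
A largest action accessible subvariety would contain $\mathcal V_2$; since $\mathcal V_1$ does not, it is not the largest. $\square$

## The symmetry $a\mapsto-a$ of the parabola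

We return to the split extension $E$ of Example D. The aim is to show that it is truly inaccessible. The tool is a symmetry that a faithful extension cannot tell from the identity.

**Lemma 9.** $E$ is not accessible in any subvariety containing $A_p$.

**Proof.**

**Step 1: a nontrivial morphism $E\to E$.** Let $\varphi(a,b,c,d)=(-a,b,c,d)$. It is additive and bijective, and it commutes with $\lambda$: both $\varphi(\lambda_u(u'))$ and $\lambda_{\varphi(u)}(\varphi(u'))$ equal $(-a',\,b'+aa',\,c',\,d'+(b-\frac12a^2)c')$, because $(-a)(-a')=aa'$ and $(-a)^2=a^2$. So $\varphi$ is an automorphism of $A_p$. It is the identity on $X$ and maps $Q$ to $Q$. With $\gamma=\varphi|_Q$ we have $\pi\varphi=\gamma\pi$, so $(\varphi,\gamma)$ is a morphism $E\to E$.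

**Step 2: a morphism to a faithful extension kills $(1,0,0,0)$.** Suppose $(f,g):E\to F$ is a morphism with $F$ faithful, and let $k'$ be the kernel map of $F$. Then $(f,g)$ and $(f\varphi,g\gamma)$ are two morphisms $E\to F$, so $f=f\varphi$. Hence $f(1,0,0,0)=f(-1,0,0,0)$, and so $f(2,0,0,0)=0$. Since $p$ is odd, $(1,0,0,0)$ is an additive multiple of $(2,0,0,0)$, so $f(1,0,0,0)=0$.

**Step 3: it then kills $(0,1,0,0)$.** We have $(1,0,0,0)\circ(1,0,0,0)=(1,0,0,0)+(1,1,0,0)=(2,1,0,0)$. So $f(2,1,0,0)=0$, and $f(0,1,0,0)=f(2,1,0,0)-f(2,0,0,0)=0$.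

**Step 4: but $(0,1,0,0)$ acts nontrivially on $X$.** Since $h(0,1,0,0)=1$,
$$(0,1,0,0)\circ(0,0,1,0)=(0,1,1,1)=(0,1,0,0)+(0,0,1,1).$$
Apply $f$. The left side becomes $0\circ k'(0,0,1,0)$, and the right side $0+k'(0,0,1,1)$. So $k'(0,0,1,0)=k'(0,0,1,1)$, contradicting the injectivity of $k'$. $\square$

Only morphisms out of $E$ itself were compared, so it suffices that $F$ be faithful within a subvariety containing $A_p$. In particular, the lemma shows again that $\mathbf{Skb}$ is not action accessible.

## Building $A_p$ from the additive and the multiplicative law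

For Theorem 3 we must show that $A_p$ lies in $\mathcal V_1\vee\mathcal V_2$. Look at its action term $b-\frac12a^2$. Let $N$ be the operator $(c,e,d)\mapsto(0,c,e)$ on $\mathbb F_p^3$, so $N^3=0$. The operators $1+aN+bN^2$ occur naturally in a ring. The operators $1+aN+\frac12a^2N^2$ form a one-parameter group in $a$, hence obey the multiplicative law. Their difference is $(b-\frac12a^2)N^2$. So we put the two actions side by side, identify the coordinates $c$ and $e$, and subtract the $d$-coordinates.

**Lemma 10.** $A_p\in\mathcal V_1\vee\mathcal V_2$. More precisely, $A_p$ is a quotient of a sub-skew brace of $B_1\times B_2$ with $B_1\in\mathcal V_1$ and $B_2\in\mathcal V_2$, both having abelian $+$.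

**Proof.**

**Step 1: the two-sided factor $B_1$.** On $\mathbb F_p^5$, with coordinates $(a,b,c,e,d)$, define the bilinear product
$$(a,b,c,e,d)(a',b',c',e',d')=(0,\ aa',\ 0,\ ac',\ ae'+bc').$$
For $u,u',u''$ we have $uu'=(0,aa',0,ac',\ast)$, so $(uu')u''=(0,0,0,0,aa'c'')$. Likewise $u'u''=(0,a'a'',0,a'c'',\ast)$, so $u(u'u'')=(0,0,0,0,a\cdot a'c'')$. The product is associative. A triple product has only its $d$-coordinate nonzero, and multiplying such a vector on the left by any element gives $0$; so products of four elements vanish. By Example B, $u\circ v=u+v+uv$ makes this a two-sided skew brace $B_1$, with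
$$\lambda_u(u')=u'+uu'=(a',\ b'+aa',\ c',\ e'+ac',\ d'+ae'+bc').$$

**Step 2: the factor $B_2\in\mathcal V_2$.** On $\mathbb F_p^4$, with coordinates $(a,c,e,d)$, put $\lambda_{(a,c,e,d)}=M_a$, where
$$M_a(a',c',e',d')=(a',\ c',\ e'+ac',\ d'+ae'+\tfrac12a^2c').$$
We check $M_aM_{a'}=M_{a+a'}$ on $(a'',c'',e'',d'')$. The first two coordinates are unchanged, the third is $e''+a'c''+ac''$, and the last is
$$d''+a'e''+\tfrac12a'^2c''+a(e''+a'c'')+\tfrac12a^2c''=d''+(a+a')e''+\tfrac12(a+a')^2c''.$$
In particular each $M_a$ is invertible. Both $u+u'$ and $u+\lambda_u(u')$ have first coordinate $a+a'$. So $\lambda_{u+\lambda_u(u')}=\lambda_u\lambda_{u'}=\lambda_{u+u'}$: $B_2$ is a skew brace by the Construction, and it lies in $\mathcal V_2$.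

**Step 3: matching coordinates.** Let $C\subseteq B_1\times B_2$ consist of the pairs whose $a$-, $c$- and $e$-coordinates agree, and write its elements as $(a,b,c,e,d_1,d_2)$. For $u,u'\in C$, the $a$-, $c$-, $e$-coordinates of $\lambda_u(u')$ are $a'$, $c'$, $e'+ac'$ in both factors. So $C$ is closed under $+$ and $\lambda$, hence under $\circ$. A nonempty finite subset of a group closed under the operation is a subgroup, so $C$ is a sub-skew brace.

**Step 4: subtracting.** Let $\theta:C\to A_p$, $\theta(a,b,c,e,d_1,d_2)=(a,b,c,d_1-d_2)$. It is additive and surjective. The last two coordinates of $\lambda_u(u')$ are $d_1'+ae'+bc'$ and $d_2'+ae'+\frac12a^2c'$, whose difference is $d_1'-d_2'+(b-\frac12a^2)c'$. Hence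
$$\theta(\lambda_u(u'))=(a',\ b'+aa',\ c',\ d_1'-d_2'+(b-\tfrac12a^2)c')=\lambda_{\theta(u)}(\theta(u')).$$
So $\theta$ preserves $+$ and $\lambda$, hence $\circ$. It is a surjective homomorphism. $\square$

**Proof of Theorem 3.** A subvariety containing $\mathcal V_1$ and $\mathcal V_2$ contains $A_p$ by Lemma 10, so it is not action accessible by Lemma 9. A largest action accessible subvariety would contain $\mathcal V_1$ and $\mathcal V_2$ by Theorems 1 and 2, which is impossible.

For braces, the skew braces $B_1$ and $B_2$ have abelian $+$. So a subvariety of $\mathcal B$ containing $\mathcal V_1\cap\mathcal B$ and $\mathcal V_2\cap\mathcal B$ contains $B_1$ and $B_2$, hence $A_p$, and is not action accessible. Both $\mathcal V_1\cap\mathcal B$ and $\mathcal V_2\cap\mathcal B$ are action accessible, because the hypothesis of Corollary 8 was verified in $\mathcal V_1$ and $\mathcal V_2$ and passes to subvarieties. So $\mathcal B$ has no largest action accessible subvariety. $\square$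

**Remark.** Action accessibility always passes from $\mathcal V$ to a subvariety $\mathcal V'$. For $E$ in $\mathcal V'$ take a morphism $(f,g):E\to F$ with $F=(A',Q',k',\pi',s')$ faithful in $\mathcal V$, and restrict $F$ to $f(A)$ and $g(Q)$. The maps restrict because $\pi'f=g\pi$ and $s'g=fs$. The kernel is still $X$, as $k'(X)=f(k(X))\subseteq f(A)$. The restriction lies in $\mathcal V'$, since $f(A)$ is a quotient of $A$. It is faithful, because two morphisms into it become equal after composing with the injective inclusion into $F$.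

## A term that vanishes in $\mathcal V_1$ and equals $r*x$ in $\mathcal W$

We turn to Theorem 4. In $\mathcal V=\mathcal V_1\vee\mathcal W$ we need a formula for $\lambda_{q+r}(x)$ that holds in both $\mathcal V_1$ and $\mathcal W$. In $\mathcal V_1$ it must reduce to the additive law (2). In $\mathcal W$ it must reduce to the multiplicative one, which with $+$ abelian reads
$$\lambda_q\lambda_r(x)=\bigl(\lambda_q(x)-x+\lambda_r(x)\bigr)+\bigl(\lambda_q(w)-w\bigr),\qquad w=\lambda_r(x)-x=r*x.$$
So the two laws differ by the correction $\lambda_q(w)-w$. One formula would cover both cases if there were a term $w=t(r,x)$ that is $0$ in $\mathcal V_1$ and $r*x$ in $\mathcal W$. Such a term can exist only if $r*x=0$ in $\mathcal V_1\cap\mathcal W$, and that is the hypothesis of Theorem 4. It fails for $\mathcal W=\mathcal V_2\cap\mathcal B$. Indeed $Q$ from Example D, on $\mathbb F_p^2$ with $\lambda_{(a,b)}(a',b')=(a',b'+aa')$, comes from the ring product $(a,b)(a',b')=(0,aa')$, in which triple products vanish, so it is two-sided. It also satisfies $\lambda_{u+v}=\lambda_u\lambda_v$.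 But $(a,b)*(a',b')=(0,aa')$ is not always $0$.

**Proof of Theorem 4.** An identity holds in $\mathcal V=\mathcal V_1\vee\mathcal W$ if and only if it holds in both $\mathcal V_1$ and $\mathcal W$.

**Step 1: the term $t$.** Let $F$ be the free object of $\mathcal V$ on $r,x$. Let $\theta_1,\theta_2$ be the kernels of the canonical surjections of $F$ onto the free objects on $r,x$ of $\mathcal V_1$ and of $\mathcal W$. We claim that $\theta_1+\theta_2$ is an ideal of $F$. It is a sum of two normal subgroups of $(F,+)$, hence one itself. It is $\lambda$-invariant because each $\lambda_a$ is additive. The formulas $i+j=i\circ\lambda_i^{-1}(j)$ and $i\circ j=i+\lambda_i(j)$ show that $\theta_1+\theta_2=\theta_1\circ\theta_2$, a product of two normal subgroups of $(F,\circ)$, hence normal there.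

The skew brace $F/(\theta_1+\theta_2)$ is a quotient of $F/\theta_1\in\mathcal V_1$ and of $F/\theta_2\in\mathcal W$, so it lies in $\mathcal V_1\cap\mathcal W$. By hypothesis $r*x$ is $0$ in it, that is, $r*x\in\theta_1+\theta_2$. Write $r*x=t+u$ with $t\in\theta_1$ and $u\in\theta_2$. As an element of $F$, $t$ is given by a term $t(r,x)$. It is $0$ in the free object of $\mathcal V_1$. In the free object of $\mathcal W$, $u$ becomes $0$, so $t$ becomes $r*x$. As identities,
$$t(r,x)=0\ \text{ in }\mathcal V_1,\qquad t(r,x)=\lambda_r(x)-x\ \text{ in }\mathcal W. \tag{4}$$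
Setting $x=0$ gives $t(r,0)=0$ in both varieties, hence in $\mathcal V$.

**Step 2: formulas for $\lambda$ of a sum.** Write $w=t(r,x)$. We claim that in $\mathcal V$
$$\lambda_{q+r}(x)=\lambda_q(w)-w+\Lambda(q,r,x),\qquad \lambda_{r+q}(x)=\lambda_q(w)-w+\Lambda(r,q,x). \tag{5}$$
It is intended that the same correction, with $w$ built from $r$ and not from $q$, appears in both formulas. In $\mathcal V_1$ we have $w=0$, and (5) is (2) for $(q,r)$ and for $(r,q)$. In $\mathcal W$, $+$ is abelian, so
$$\Lambda(q,r,x)=\Lambda(r,q,x)=\lambda_q(x)-x+\lambda_r(x),$$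
and by (4)
$$\lambda_q(w)-w=\lambda_q\lambda_r(x)-\lambda_q(x)-\lambda_r(x)+x.$$
Both right-hand sides of (5) therefore equal $\lambda_q\lambda_r(x)$. This is $\lambda_{q+r}(x)$ since $\mathcal W\subseteq\mathcal V_2$, and $\lambda_{r+q}(x)=\lambda_{q+r}(x)$ since $+$ is abelian.

**Step 3: the criterion.** Take a split extension in $\mathcal V$, elements $q,q',r\in Q$ with $T_q=T_{q'}$, and $x\in X$. The element $w=t(r,x)$ lies in $X$, because $\pi(w)=t(r,0)=0$; and it does not involve $q$. Rewriting $\Lambda$ on $X$ as in (3), the formulas (5) become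
$$\lambda_{q+r}(x)=\lambda_q(w)-w+\alpha_r^{-1}\bigl(\lambda_q(x)-x\bigr)+\lambda_r(x),$$
$$\lambda_{r+q}(x)=\lambda_q(w)-w+\alpha_q^{-1}\bigl(\lambda_r(x)-x\bigr)+\lambda_q(x).$$
Here $q$ enters only through $\lambda_q$ and $\alpha_q$ on $X$. So nothing changes when $q$ is replaced by $q'$. By Corollary 8, $\mathcal V$ is action accessible.

**Step 4: the case $\mathcal W=\mathrm{HSP}(S)$.** Identities of $S$ hold throughout $\mathrm{HSP}(S)$. So its members have abelian $+$ and satisfy $\lambda_{a+b}=\lambda_a\lambda_b$. They also satisfy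
$$a*(a*b)=a*b. \tag{6}$$
Indeed, in $S$, with $a=(n,m)$ and $b=(n',m')$, we have $a*b=(0,((-1)^n-1)m')$. The scalar $(-1)^n-1$ is $0$ or $-2$, that is, $0$ or $1$ in $\mathbb Z/3$, so multiplying by it twice is the same as multiplying once.

In a member of $\mathcal V_1\cap\mathcal W$, (2) with abelian $+$ gives
$$\lambda_a\lambda_b(c)=\lambda_{a+b}(c)=\lambda_a(c)-c+\lambda_b(c),$$
that is, $(\lambda_a-1)(\lambda_b-1)=0$ as endomorphisms of the abelian group $(B,+)$. Taking $\lambda_a$ twice, $a*(a*b)=(\lambda_a-1)^2(b)=0$. With (6), $a*b=0$. So the hypothesis of Theorem 4 holds and $\mathcal V_1\vee\mathrm{HSP}(S)$ is action accessible. It contains $S$, and $S\notin\mathcal V_1$ by Theorem 2, so $\mathcal V_1\subsetneq\mathcal V_1\vee\mathrm{HSP}(S)$. Hence $\mathcal V_1$ is not maximal among the action accessible subvarieties. $\square$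

**Remark (the term made explicit).** For $\mathcal W=\mathrm{HSP}(S)$ one can take
$$t(r,x)=\lambda_{r+r}(x)-\Lambda(r,r,x).$$
In $\mathcal V_1$ this is $0$ by (2). In $\mathcal W$, where $+$ is abelian and $\lambda_{r+r}=\lambda_r^2$, it equals $\lambda_r^2(x)-2\lambda_r(x)+x=(\lambda_r-1)^2(x)=r*(r*x)$, which is $r*x$ by (6). So (4) holds, and in this case Steps 2 and 3 can be carried out with no free objects at all.
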